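\title{A Tverberg-type inequality that fails in a convexity space with thirteen points}

\begin{abstract}
In a convexity space, let $r_t$ be the $t$-th Tverberg number and let $r_2^{(2)}$ be the least $r$ such that every $r$-point set contains a pair whose hull meets the hull of the remaining points. We show that the inequality $r_t\le (r-1)(t-1)+1$, which holds when $r$ is the strong Radon number, is false for $r=r_2^{(2)}$. There is a space on 13 points with $r_2^{(2)}=4$ and $r_3\ge 8$. For every $r\ge 4$ there is a finite space with convex singletons, $r_2=r_2^{(2)}=r$ and $r_3\ge 2(r-1)+1+\lfloor (r-1)/3\rfloor$. Among spaces with convex singletons, the inequality holds for all $t$ exactly when $r\le 3$.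
\end{abstract}

\section{The question and the results}

A \emph{convexity space} is a pair $(X,\mathcal{C})$, where $\mathcal{C}$ is a family of subsets of $X$, called \emph{convex sets}, such that $\varnothing,X\in\mathcal{C}$, the family $\mathcal{C}$ is closed under arbitrary intersections, and the union of every inclusion chain in $\mathcal{C}$ belongs to $\mathcal{C}$. When $X$ is finite the chain condition is automatic, because a nonempty finite chain contains its union. The \emph{hull} of $Y\subseteq X$ is $\operatorname{conv}(Y)=\bigcap\{K\in\mathcal{C}:Y\subseteq K\}$, the smallest convex set containing $Y$. It is monotone in $Y$, and $\operatorname{conv}(\varnothing)=\varnothing$. Singletons need not be convex.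

Let $t\ge2$. A \emph{Tverberg $t$-partition} of $Y\subseteq X$ is a partition $Y=Y_1\cup\dots\cup Y_t$ with $\bigcap_i\operatorname{conv}(Y_i)\ne\varnothing$; its parts are nonempty since $\operatorname{conv}(\varnothing)=\varnothing$. For $t=2$ we speak of a \emph{Radon partition}. The \emph{Tverberg number} $r_t$ is the smallest number such that every subset of $X$ of size $r_t$ has a Tverberg $t$-partition, and $r_2$ is the \emph{Radon number}. For a positive integer $n$, the number $r_t^{(n)}$ is defined in the same way with the additional requirement $|Y_1|=n$. These numbers are $\infty$ if no such size exists. In a finite space they are at most $|X|+1$, where the condition is vacuous. Clearly $r_t\le r_t^{(n)}$.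

The Radon number measures how many points force two disjoint parts to overlap, and one would like to bound $r_t$ in terms of it. The model is $\mathbb{R}^d$ with its usual convex sets, where the theorems of Radon and Tverberg (not used below) give $r_2=d+2$ and $r_t=(d+1)(t-1)+1$, that is, $r_t=(r_2-1)(t-1)+1$. In an abstract space a bound of this shape is available if the Radon number is replaced by a stronger parameter. The \emph{strong Radon number} $\rho$ is the smallest number such that every $\rho$-element set $S\subseteq X$ has a partition $S=S_1\cup S_2$ with $S_1\neq\varnothing$ and $\operatorname{conv}(S_1)\subseteq\operatorname{conv}(S_2)$.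

\begin{theorem}[Jamison]\label{thm:jamison}
If a convexity space has strong Radon number $\rho<\infty$, then $r_t\le(\rho-1)(t-1)+1$ for all $t\ge2$.
\end{theorem}

A set $S$ has a partition as in the definition of $\rho$ if and only if
\begin{equation}\label{eq:redundant}
s\in\operatorname{conv}(S\setminus\{s\})\quad\text{for some } s\in S .
\end{equation}
Indeed, given the partition, any $s\in S_1$ lies in $\operatorname{conv}(S_2)\subseteq\operatorname{conv}(S\setminus\{s\})$; conversely \eqref{eq:redundant} gives the partition with $S_1=\{s\}$. If singletons are convex, then \eqref{eq:redundant} says that $S$ has a Radon partition with $|Y_1|=1$, so $\rho=r_2^{(1)}$. Theorem~\ref{thm:jamison} is then a statement about Radon partitions with a part of size one, and parts of size two are the next case. Finiteness of $r_2^{(2)}$ is a weaker hypothesis than finiteness of $\rho$. One always has $r_2^{(2)}\le\rho+1$: set a point $u$ aside, find $s$ as in \eqref{eq:redundant} among the other $\rho$ points, and take $Y_1=\{s,u\}$. On the other hand, the plane has $\rho=\infty$ (points on a circle) and $r_2^{(2)}\le5$, since a Radon partition of four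 points has type $2+2$ or $1+3$ and a fifth point can be added so that one part has size two. The following question is posed by Cho, Holmsen, Jung and Liu~\cite{CHJL}.

\begin{quote}
\emph{Does every convexity space with $r:=r_2^{(2)}<\infty$ satisfy}
\begin{equation}\label{eq:question}
r_t\le (r-1)(t-1)+1\qquad\text{\emph{for every }} t\ge2\,?
\end{equation}
\end{quote}

For $t=2$ the inequality reads $r_2\le r_2^{(2)}$ and is trivial. On the real line it holds with equality. There $r_2^{(2)}=3$; points $p_1<\dots<p_{2t-1}$ have the Tverberg partition $\{p_t\}$, $\{p_i,p_{2t-i}\}$ $(i<t)$; and a partition of at most $2t-2$ points into $t$ nonempty parts has two singleton parts, whose hulls are disjoint. So $r_t=2t-1$. These cases suggest a positive answer, but the answer is negative.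

\begin{theorem}\label{thm:thirteen}
There is a convexity space on $13$ points with $r_2^{(2)}=4$ and $r_3\ge 8>7=(4-1)(3-1)+1$.
\end{theorem}

\begin{theorem}\label{thm:allr}
For every $r\ge4$ there is a finite convexity space, in which moreover all singletons may be taken convex, with
\[
r_2=r_2^{(2)}=r\qquad\text{and}\qquad r_3\ \ge\ 2(r-1)+1+\Big\lfloor\frac{r-1}{3}\Big\rfloor .
\]
\end{theorem}

Thus \eqref{eq:question} fails at $t=3$ for every $r\ge4$, by an amount that grows linearly in $r$.

\begin{theorem}\label{thm:classification}
For a positive integer $r$, the statement ``$r_t\le(r-1)(t-1)+1$ for all $t\ge2$, in every convexity space with convex singletons and $r_2^{(2)}=r$'' is true if and only if $r\le3$.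
\end{theorem}

We make no claim about which $t\ge4$ admit counterexamples.

\section{Peeling, clusters and the case $r\le3$}\label{sec:small}

All lower bounds in this paper come from the following observation.

\begin{lemma}\label{lem:mono}
If a finite set $Q\subseteq X$ has no Tverberg $t$-partition, then $r_t>|Q|$ and $r_t^{(n)}>|Q|$ for every $n$.
\end{lemma}

\begin{proof}
A Tverberg $t$-partition of a subset of $Q$ extends to one of $Q$: add the remaining points to one part, whose hull can only grow. So for each $k\le|Q|$ the $k$-element subsets of $Q$ have no Tverberg $t$-partition.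
\end{proof}

We recall the short proof of Theorem~\ref{thm:jamison}, because it shows where the formula comes from and what a counterexample to \eqref{eq:question} has to avoid.

\begin{proof}[Proof of Theorem~\ref{thm:jamison}]
Let $Z$ be a finite set with $|Z|\ge\rho$. Applying \eqref{eq:redundant} to a $\rho$-element subset of $Z$ gives $s\in Z$ with $s\in\operatorname{conv}(Z\setminus\{s\})$, hence $\operatorname{conv}(Z\setminus\{s\})=\operatorname{conv}(Z)$. Repeating this, every finite set has a subset of size at most $\rho-1$ with the same hull. Now let $|Y|=(\rho-1)(t-1)+1$. For $i=1,\dots,t-1$ put $Z_i=Y\setminus(Y_1\cup\dots\cup Y_{i-1})$ and choose $Y_i\subseteq Z_i$ with $|Y_i|\le\rho-1$ and $\operatorname{conv}(Y_i)=\operatorname{conv}(Z_i)$. The set $Y_t$ of points left over is nonempty, and $Y_t\subseteq Z_i\subseteq\operatorname{conv}(Y_i)$ for all $i<t$. Any point of $Y_t$ lies in all $t$ hulls.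
\end{proof}

The argument peels off $t-1$ layers with nested hulls, and it rests on deleting a point without changing the hull. A bound on $r_2^{(2)}$ gives no such deletion: the hull of a pair may meet the hull of the other points outside the set itself, as two diagonals of a convex polygon do.

\begin{example}[Clusters]\label{ex:clusters}
Let $r,t\ge3$. Let $X$ be a disjoint union of $r-1$ clusters of $t-1$ points each, and let the convex sets be the unions of clusters, so that $\operatorname{conv}(Y)$ is the union of the clusters that $Y$ meets. A set with one point from each cluster has no Radon partition. Any $r$ points include two points $p,q$ of one cluster and a third point $u$; then $p\in\operatorname{conv}\{q\}$, and $Y_1=\{p,u\}$ gives a Radon partition. Hence $\rho=r_2^{(2)}=r$. In a Tverberg $t$-partition all $t$ parts would meet one cluster, which has only $t-1$ points. So $r_t=|X|+1=(r-1)(t-1)+1$, and both Theorem~\ref{thm:jamison} and \eqref{eq:question} are attained with equality.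
\end{example}

\begin{proof}[Proof of the ``if'' part of Theorem~\ref{thm:classification}]
Let singletons be convex and $r=r_2^{(2)}\le3$.

Suppose $r\le2$. A set with at most two elements has no Radon partition with $|Y_1|=2$: either it is too small or $Y_2=\varnothing$. Since every $r$-element subset has such a partition, $X$ has no $r$-element subset. Then $r_t\le r$ vacuously, and $r=(r-1)+1\le(r-1)(t-1)+1$.

Suppose $r=3$. Every $3$-element set can be written as $\{p,q,s\}$ with $\operatorname{conv}\{p,q\}\cap\operatorname{conv}\{s\}\ne\varnothing$. Since $\operatorname{conv}\{s\}=\{s\}$, this is \eqref{eq:redundant}. Hence $\rho\le3$, and Theorem~\ref{thm:jamison} gives $r_t\le2(t-1)+1$.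
\end{proof}

\begin{remark}
Convexity of singletons was used only to deduce $\rho\le3$ from $r_2^{(2)}=3$, and this deduction needs it. Let $X=\{0,1,\dots,n\}$ with $n\ge 2$, and let the convex sets be $\varnothing$ and all sets containing $0$. Any two nonempty hulls share $0$, so $r_2^{(2)}=3$, while $\{1,\dots,n\}$ does not satisfy \eqref{eq:redundant}, nor does any subset of it, so $\rho=n+1$.
\end{remark}

With convex singletons, the first case left is $r=4$, $t=3$. There every four points must have a Radon partition of type $2+2$; we say that such a quadruple \emph{splits}. We look for a space in which all quadruples split, but some seven points have no Tverberg $3$-partition.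

\section{Convexity spaces from up-sets}\label{sec:upsets}

Suppose that $P$ is a finite subset of a convexity space $X$. For $v\in X$ let $U(v)$ be the family of all $W\subseteq P$ with $v\in\operatorname{conv}(W)$. This family is an \emph{up-set}: it contains all supersets in $P$ of its members. The set $P$ has a Tverberg $3$-partition exactly when some $U(v)$ has three pairwise disjoint members, so the families $U(v)$ carry all information about $P$. They also bound the other hulls. If $v\in\operatorname{conv}(Z)$ and $W\in U(z)$ for all $z\in Z$, then $Z\subseteq\operatorname{conv}(W)$ and so $v\in\operatorname{conv}(W)$; that is, $U(v)\supseteq\bigcap_{z\in Z}U(z)$. Large hulls help quadruples to split, so the best space with given up-sets is one in which this necessary condition is also sufficient. Such a space exists.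

\begin{lemma}\label{lem:hull}
Let $V$ and $X$ be finite sets, and let a family $U(v)\subseteq2^V$ be given for each $v\in X$. For $S\subseteq V$ put $K_S=\{v\in X:S\in U(v)\}$. Let $\mathcal{C}$ consist of $\varnothing$ and all intersections of families of sets $K_S$, the empty intersection being $X$. Then $(X,\mathcal{C})$ is a convexity space, and for $\varnothing\ne Z\subseteq X$,
\begin{equation}\label{eq:hull}
\operatorname{conv}(Z)=\Big\{v\in X:\ U(v)\supseteq\bigcap_{z\in Z}U(z)\Big\}.
\end{equation}
\end{lemma}

\begin{proof}
The family $\mathcal{C}$ contains $\varnothing$ and $X$, is closed under intersections, and is finite. For nonempty $Z$, the hull is the intersection of all $K_S$ that contain $Z$. Now $Z\subseteq K_S$ means $S\in\bigcap_{z\in Z}U(z)$, and $v\in K_S$ means $S\in U(v)$.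
\end{proof}

We shall take all $U(v)$ to be up-sets in $2^V$. For $G\subseteq 2^V$ let $[G]$ be the up-set generated by $G$, that is, the family of all subsets of $V$ that contain a member of $G$. The intersection $[G]\cap[G']$ is generated by the unions $S\cup S'$ with $S\in G$ and $S'\in G'$.

\section{The thirteen-point space}\label{sec:space}

\subsection*{Seven points and their witnesses}

For $r=4$, $t=3$, Example~\ref{ex:clusters} consists of three pairs of twins: six points with no Tverberg $3$-partition, in which every quadruple contains twins and therefore splits. We need a seventh point. Keep two pairs and replace the third by three separate points: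
\[
P=\{x,y,z,b,b',c,c'\},\qquad V=\{x,y,z,b,c\},
\]
and let $\pi:P\to V$ send $b'$ to $b$ and $c'$ to $c$ and fix the five \emph{letters} $x,y,z,b,c$. We write $xyb$ for $\{x,y,b\}$, and so on. For $p\in P$ put $U(p)=\{S\subseteq V:\pi(p)\in S\}$. If $W\subseteq P$ is nonempty, then $\bigcap_{p\in W}U(p)$ is the up-set generated by the single set $\pi(W)$. Since each $U(v)$ is an up-set, \eqref{eq:hull} becomes
\begin{equation}\label{eq:hullP}
v\in\operatorname{conv}(W)\iff\pi(W)\in U(v)\qquad(\varnothing\ne W\subseteq P).
\end{equation}
Call three sets $S_1,S_2,S_3\subseteq V$ a \emph{packing} if each of $x,y,z$ lies in at most one of them and each of $b,c$ in at most two. The images under $\pi$ of three disjoint subsets of $P$ form a packing, and every packing arises in this way. By \eqref{eq:hullP}, $P$ has no Tverberg $3$-partition if and only if no $U(v)$ contains a packing.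

On $P$ alone, the five quadruples of letters do not split. We add new points, called \emph{witnesses}, to lie in the required intersections. The notation $u_1u_2\,|\,u_3u_4\ (N)$ means that $N\in\operatorname{conv}\{u_1,u_2\}\cap\operatorname{conv}\{u_3,u_4\}$. We want
\begin{equation}\label{eq:letters}
xy\,|\,zb\ (H),\quad xy\,|\,zc\ (H),\quad xb\,|\,yc\ (C),\quad xc\,|\,zb\ (A),\quad yb\,|\,zc\ (B),
\end{equation}
which by \eqref{eq:hullP} asks for $xc,zb\in U(A)$, for $yb,zc\in U(B)$, for $xb,yc\in U(C)$ and for $xy,zb,zc\in U(H)$. A single witness would not do: $A$ and $C$ cannot be the same point, because $xb,\,yc,\,zb$ is a packing.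

The difficulty is that witnesses are points of the space, so quadruples that contain witnesses must split too, and this may call for further witnesses without end. Two devices make the process stop.

The first is a common part of all witness up-sets. By \eqref{eq:hull}, $\operatorname{conv}\{y,A\}$ contains the points whose up-set includes $U(y)\cap[xc,zb]=[xyc,yzb]$. Let
\[
\mathcal{E}=[xyb,\,xyc,\,xzb,\,xzc,\,yzb,\,yzc]
\]
be the family of sets with at least two of $x,y,z$ and at least one of $b,c$. If every witness up-set contains $\mathcal{E}$, then $\operatorname{conv}\{y,A\}$ contains every witness, and in general intersections of up-sets matter only outside $\mathcal{E}$. The price is low, since a packing has at most one member in $\mathcal{E}$. We also put $xz$ and $yz$ into $U(H)$.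

The second device is a pair of further witnesses. Consider the quadruple $b,c,A,C$. The pairing $bA\,|\,cC$ needs a witness whose up-set contains $zb,\,xbc\in U(b)\cap U(A)$ and $yc\in U(c)\cap U(C)$. These three sets form a packing, so no such witness is allowed. The pairing $bC\,|\,cA$ needs both $xb$ and $xc$, and $bc\,|\,AC$ needs $bc$; none of $A,B,C,H$ qualifies. For the last pairing, the unions of $xc,zb$ with $xb,yc$ are $xbc$, $xyc$, $xzb$, $yzbc$, so $U(A)\cap U(C)=[xbc]\cup\mathcal{E}$, and a witness $M$ with $U(M)=[bc]\cup\mathcal{E}$ serves. Next consider $b,A,B,C$. The pairing $bA\,|\,BC$ needs $zb,xbc,ybc$; the pairing $bB\,|\,AC$ needs $yb,xbc$; the pairing $bC\,|\,AB$ needs $xb,zbc$. None of $A,B,C,H,M$ meets any of these demands. We add a witness $J$ for $bA\,|\,BC$ and, at the same time, for $cB\,|\,AC$, which needs $zc,ybc,xbc$. Section~\ref{sec:quadruples} shows that no more witnesses are needed.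

\begin{definition}\label{def:space}
Let $X=P\cup\{A,B,C,H,M,J\}$, so $|X|=13$, with $U(p)=\{S\subseteq V:\pi(p)\in S\}$ for $p\in P$ and
\begin{align*}
U(A)&=[xc,\,zb]\cup\mathcal{E}, & U(H)&=[xy,\,xz,\,yz,\,zb,\,zc]\cup\mathcal{E},\\
U(B)&=[yb,\,zc]\cup\mathcal{E}, & U(M)&=[bc]\cup\mathcal{E},\\
U(C)&=[xb,\,yc]\cup\mathcal{E}, & U(J)&=[zb,\,zc,\,xbc,\,ybc]\cup\mathcal{E}.
\end{align*}
The \emph{thirteen-point space} is $X$ with the convexity of Lemma~\ref{lem:hull}.
\end{definition}

\subsection*{Lower bounds}

\begin{lemma}\label{lem:noTverberg}
The set $P$ has no Tverberg $3$-partition. Hence $r_3\ge8$.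
\end{lemma}

\begin{proof}
We show that no $U(v)$ contains a packing. Let $\mu:V\to\mathbb{Z}_{\ge0}$ be a weight, put $\mu(S)=\sum_{d\in S}\mu(d)$, and call $\kappa=\mu(x)+\mu(y)+\mu(z)+2\mu(b)+2\mu(c)$ its capacity. A packing satisfies $\mu(S_1)+\mu(S_2)+\mu(S_3)\le\kappa$. So it suffices to find, for each $v$, a weight and a number $\lambda$ with $3\lambda>\kappa$ such that all generators of $U(v)$, and hence all its members, have weight at least $\lambda$. For $v\in P$ take weight $1$ on $\pi(v)$ and $0$ elsewhere; then $\lambda=1$ and $\kappa\le2$. For the witnesses take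
\[
\begin{array}{c|ccccc|cc}
v&\mu(x)&\mu(y)&\mu(z)&\mu(b)&\mu(c)&\lambda&\kappa\\\hline
A,\ H&1&0&1&0&0&1&2\\
B&0&1&1&0&0&1&2\\
C&1&1&0&0&0&1&2\\
M&1&1&1&2&2&4&11\\
J&1&1&2&1&1&3&8
\end{array}
\]
In the first three rows the claim $\lambda=1$ says that every generator meets $xz$, $yz$ or $xy$, respectively. For the generators of $\mathcal{E}$ this holds because they contain two of $x,y,z$, and for the others it is visible in Definition~\ref{def:space}. For $M$, the set $bc$ has weight $4$ and each generator of $\mathcal{E}$ has weight $1+1+2=4$. For $J$, the sets $zb,zc,xbc,ybc,xyb,xyc$ have weight $3$ and the other four generators of $\mathcal{E}$ have weight $4$. The bound $r_3>|P|=7$ follows from Lemma~\ref{lem:mono}.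
\end{proof}

\begin{lemma}\label{lem:noRadon}
The set $\{x,y,z\}$ has no Radon partition. Hence $r_2\ge4$ and $r_2^{(2)}\ge4$.
\end{lemma}

\begin{proof}
A Radon partition would have a singleton part $\{d\}$ and a second part $W$ with $d\notin W$. No witness up-set contains a singleton, so $\operatorname{conv}\{d\}=\{d\}$ by \eqref{eq:hullP}. Again by \eqref{eq:hullP}, $d\notin\operatorname{conv}(W)$, because $W\notin U(d)$. Lemma~\ref{lem:mono} gives the bounds.
\end{proof}

\section{Every four points split}\label{sec:quadruples}

\begin{proposition}\label{prop:split}
Every four points of the thirteen-point space have a partition into two pairs with intersecting hulls.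
\end{proposition}

Together with Lemmas~\ref{lem:noTverberg} and~\ref{lem:noRadon}, this gives $r_2^{(2)}=4$ and $r_3\ge8$, which is Theorem~\ref{thm:thirteen}. The proof occupies the rest of this section.

\subsection*{Twins}
Let $Q$ be a quadruple. If $Q=\{b,b',u,v\}$, then $b\in\operatorname{conv}\{b,u\}\cap\operatorname{conv}\{b',v\}$ by \eqref{eq:hull}, since $U(b)=U(b')$. The same argument applies to $c,c'$. If $Q$ contains no twins, we replace $b'$ by $b$ and $c'$ by $c$, which by \eqref{eq:hull} changes no hull. So we may assume that $Q$ lies in the eleven-point set $X_0=X\setminus\{b',c'\}$.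

\subsection*{Hulls of pairs}
A witness $N$ lies in $\operatorname{conv}\{u,v\}$ if and only if every $K_S$ containing $u$ and $v$ contains $N$. Of the $32$ subsets $S$ of $V$, the $12$ members of $\mathcal{E}$ impose no condition, since $K_S$ then contains all witnesses. The empty set and the five singletons impose none either, since $K_S$ then contains at most one point of $X_0$. For the remaining $14$ sets we call $K_S\cap X_0$ the \emph{block} of $S$. It consists of the letters of $S$ and the witnesses that have a generator contained in $S$; see Table~\ref{tab:blocks}. For distinct $u,v\in X_0$ and a witness $N$,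
\begin{equation}\label{eq:blocks}
N\in\operatorname{conv}\{u,v\}\iff\text{every block containing $u$ and $v$ contains $N$.}
\end{equation}

\begin{table}[ht]
\centering
\begin{tabular}{c|l||c|l||c|l}
$S$&witnesses&$S$&witnesses&$S$&witnesses\\\hline
$xy$&$H$&$xb$&$C$&$zb$&$A,H,J$\\
$xz$&$H$&$yc$&$C$&$zc$&$B,H,J$\\
$yz$&$H$&$xc$&$A$&$xbc$&$A,C,M,J$\\
$xyz$&$H$&$yb$&$B$&$ybc$&$B,C,M,J$\\
&&$bc$&$M$&$zbc$&$A,B,H,M,J$
\end{tabular}
\caption{The fourteen sets $S\subseteq V$ with $|S|\ge2$ and $S\notin\mathcal{E}$, and the witnesses $N$ with $S\in U(N)$. The block of $S$ consists of the letters of $S$ and these witnesses.}\label{tab:blocks}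
\end{table}

By \eqref{eq:hullP}, the witnesses in the hull of two letters $d,d'$ are those listed in Table~\ref{tab:blocks} for $S=dd'$; this confirms \eqref{eq:letters}. Table~\ref{tab:pairs}, read off from Table~\ref{tab:blocks} by \eqref{eq:blocks}, lists the other hulls that we use.

\begin{table}[ht]
\centering
\begin{tabular}{l|l|l}
pair&blocks containing it&witnesses in its hull\\\hline
$xJ,\ xM,\ AC$&$xbc$&$A,C,M,J$\\
$yJ,\ yM,\ BC$&$ybc$&$B,C,M,J$\\
$zM,\ AB$&$zbc$&$A,B,H,M,J$\\
$zJ$&$zb,\ zc,\ zbc$&$H,J$\\
$CJ$&$xbc,\ ybc$&$C,M,J$\\
$bA$&$zb,\ xbc,\ zbc$&$A,J$\\
$cB$&$zc,\ ybc,\ zbc$&$B,J$\\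
$bH$&$zb,\ zbc$&$A,H,J$\\
$yA,\ xB,\ zC,\ CH$&none&all six
\end{tabular}
\caption{Witnesses in the hulls of some pairs. A block is named by its set $S$.}\label{tab:pairs}
\end{table}

\subsection*{Three reductions}
There are $\binom{11}{4}=330$ quadruples in $X_0$, but most are settled by general rules.

\emph{Dependent triples.} Call a triple \emph{dependent} if it has the form $\{u,v,N\}$ with $N\in\operatorname{conv}\{u,v\}$. A quadruple containing it splits, as $uv\,|\,Nw\ (N)$, where $w$ is the fourth point.

\emph{Universal pairs.} Call $yA$, $xB$, $zC$, $CH$ \emph{universal}; their hulls contain all witnesses. The hull of any pair in $X_0$ contains some witness: either the pair includes one, or it is one of the ten pairs of letters, each of which has a witness in Table~\ref{tab:blocks}. So a quadruple containing a universal pair splits.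

\emph{Symmetry.} The permutation $\sigma$ of $V$ that exchanges $x\leftrightarrow y$ and $b\leftrightarrow c$ preserves $\mathcal{E}$, exchanges $U(A)$ with $U(B)$, and preserves $U(C)$, $U(H)$, $U(M)$, $U(J)$. Extend $\sigma$ to $X_0$ by $A\leftrightarrow B$, fixing the other witnesses. It maps the block of $S$ to the block of $\sigma(S)$, so by \eqref{eq:blocks} it maps $u_1u_2\,|\,u_3u_4\ (N)$ to a relation of the same kind.

\subsection*{The pairs whose hull misses $J$}
The witness $J$ lies in the hull of most pairs, so we record the exceptions. Let $\Gamma$ be the graph on $X_0$ whose edges are the pairs $uv$ with $J\notin\operatorname{conv}\{u,v\}$. By \eqref{eq:blocks} these are the pairs inside a block without $J$, that is, inside one of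
\[
\{x,y,z,H\},\quad\{x,b,C\},\quad\{y,c,C\},\quad\{x,c,A\},\quad\{y,b,B\},\quad\{b,c,M\}.
\]
All ten pairs in $F=\{x,y,b,c,C\}$ occur here. Thus $\Gamma$ is the union of the complete graphs on $F$ and on $\{x,y,z,H\}$ and the triangles $xcA$, $ybB$, $bcM$. The vertices $A,B,M$ have degree two, and $z,H$ have neighbors only in $\{x,y,z,H\}$. So the triangles of $\Gamma$ are $xcA$, $ybB$, $bcM$, $xyH$, $xzH$, $yzH$, which are dependent by Table~\ref{tab:blocks}; the triangle $xyz$; and the ten triples in $F$.

\begin{lemma}\label{lem:triangles}
Let $T$ be a triangle of $\Gamma$ and $N\in\{J,M\}\setminus T$. Then $T\cup\{N\}$ splits.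
\end{lemma}

\begin{proof}
The six dependent triangles need nothing more, and for $T=xyz$ we have $xy\,|\,zN\ (H)$. Let $T\subseteq F$. Five of these triples contain $C$ and one of $x,y$; they give a dependent triple with $N$, since $C$ lies in $\operatorname{conv}\{x,N\}$ and in $\operatorname{conv}\{y,N\}$. For $T=xyb$ and $T=xyc$ we have $xb\,|\,yN\ (C)$ and $yc\,|\,xN\ (C)$. The remaining triples are $bcx$, $bcy$, $bcC$. If $N=M$, then $bcM$ is dependent. If $N=J$, then $bc\,|\,xJ$, $bc\,|\,yJ$ and $bc\,|\,CJ$ all have witness $M$.
\end{proof}

\subsection*{The cases}
We remove the witnesses in the order $J,M,C,H,A,B$. In each case $T$ denotes the other three points of $Q$, and we assume that $Q$ contains no dependent triple and no universal pair.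

\emph{Case 1: $J\in Q$.} Since $J$ is in no dependent triple of $Q$, all three pairs in $T$ are edges of $\Gamma$, and Lemma~\ref{lem:triangles} applies.

\emph{Case 2: $M\in Q$, $J\notin Q$.} By Lemma~\ref{lem:triangles} we may assume that $T$ is not a triangle of $\Gamma$. As $bcM$ is dependent, one of $b,c$ is missing from $T$, and by symmetry $c\notin T$. Write $T=\{u,v,w\}$ with $vw$ a non-edge of $\Gamma$. The neighbors of $M$ in $\Gamma$ are $b$ and $c$, so if $u\ne b$ we have $uM\,|\,vw\ (J)$. This settles $Q$ unless $T=\{b,v,w\}$ and $vw$ is the only non-edge in $T$. Then $v$ and $w$ are nonadjacent neighbors of $b$ other than $c$ and $M$, so they lie in $\{x,y,B,C\}$, where the non-edges are $xB$ and $BC$. But $xB$ is universal and $BCM$ is dependent.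

\emph{Case 3: $C\in Q$, and $J,M\notin Q$.} As $zC$ and $CH$ are universal, $T\subseteq\{x,y,b,c,A,B\}$. Moreover $T$ contains none of the pairs $xb$, $yc$ (dependent with $C$), $xB$, $yA$ (universal). If $x\in T$, the other two points come from $y,c,A$ and must be $c,A$; but $xcA$ is dependent. The case $y\in T$ follows by symmetry. So $T\subseteq\{b,c,A,B\}$, and we have
\[
bc\,|\,AC\ (M),\qquad bc\,|\,BC\ (M),\qquad bA\,|\,BC\ (J),\qquad cB\,|\,AC\ (J).
\]

\emph{Case 4: $H\in Q$, and $J,M,C\notin Q$.} Here $T\subseteq\{x,y,z,b,c,A,B\}$, and every pair in $T$ lies in a block without $H$. These are the blocks of $xb,xc,yb,yc,bc,xbc,ybc$, and their traces on $\{x,y,z,b,c,A,B\}$ lie in $\{x,b,c,A\}$ or in $\{y,b,c,B\}$. So $z\notin T$, and $T$ does not meet both $\{x,A\}$ and $\{y,B\}$. By symmetry $T\subseteq\{x,b,c,A\}$. The triples $xcA$ and $bHA$ are dependent, which excludes $T=xcA$, $xbA$, $bcA$. For $T=xbc$ we have $xc\,|\,bH\ (A)$.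

\emph{Case 5: $Q\subseteq\{x,y,z,b,c,A,B\}$ and $Q$ contains $A$ or $B$.} By symmetry $A\in Q$. Then $T\subseteq\{x,z,b,c,B\}$, and $T$ contains none of the pairs $xc$, $zb$ (dependent with $A$), $xB$ (universal). If $x\in T$, the other two points would be $z$ and $b$, which is excluded. So $T\subseteq\{z,b,c,B\}$ and $T=zcB$ or $T=bcB$. The first triple is dependent, and for the second we have $bc\,|\,AB\ (M)$.

\emph{Case 6: $Q$ consists of four letters.} These five quadruples split by \eqref{eq:letters}.

This proves Proposition~\ref{prop:split}, and with it Theorem~\ref{thm:thirteen}. \hfill$\square$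

\section{Sums of spaces and all $r\ge4$}\label{sec:sums}

In the thirteen-point space, three points without a Radon partition come with seven points without a Tverberg $3$-partition, one more than the six that three clusters of size two provide. Placing copies side by side adds up these gains.

For finite convexity spaces $(X_i,\mathcal{C}_i)$, $i=1,\dots,\ell$, their \emph{sum} is the disjoint union $X=\bigsqcup_iX_i$ with $\mathcal{C}=\{\bigsqcup_iK_i:K_i\in\mathcal{C}_i\}$. Intersections are taken summand by summand, so this is a finite convexity space with $\operatorname{conv}(Y)=\bigsqcup_i\operatorname{conv}_i(Y\cap X_i)$. Consequently the hulls of $Y_1,\dots,Y_t$ have a common point if and only if, for some $i$, the hulls $\operatorname{conv}_i(Y_1\cap X_i),\dots,\operatorname{conv}_i(Y_t\cap X_i)$ have one. In particular: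
\begin{equation}\label{eq:sum}
\begin{array}{l}\text{if $Q_i\subseteq X_i$ has no Tverberg $t$-partition in $X_i$ for each $i$,}\\ \text{then $\bigsqcup_iQ_i$ has no Tverberg $t$-partition in the sum.}\end{array}
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:allr}]
Write $r-1=3m+k$ with $m=\lfloor(r-1)/3\rfloor\ge1$ and $k\in\{0,1,2\}$. Let $X$ be the sum of $m$ copies $X_1,\dots,X_m$ of the thirteen-point space and $k$ two-point spaces $T_1,\dots,T_k$, where $T_j$ has the convex sets $\varnothing$ and $T_j$. Each $T_j$ is a cluster as in Example~\ref{ex:clusters}; these summands adjust the residue of $r-1$ modulo $3$.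

\emph{Upper bound $r_2^{(2)}\le r$.} Let $|S|=r=3m+k+1$. If $S$ had at most three points in each $X_i$ and at most one in each $T_j$, then $|S|\le3m+k$. So $|S\cap X_i|\ge4$ for some $i$, or $T_j\subseteq S$ for some $j$. In the first case Proposition~\ref{prop:split} gives distinct $u_1,\dots,u_4\in S\cap X_i$ with $\operatorname{conv}\{u_1,u_2\}\cap\operatorname{conv}\{u_3,u_4\}\ne\varnothing$; put $Y_1=\{u_1,u_2\}$ and $Y_2=S\setminus Y_1\supseteq\{u_3,u_4\}$. In the second case let $T_j=\{p,q\}$, pick $u\in S\setminus T_j$, and put $Y_1=\{p,u\}$ and $Y_2=S\setminus Y_1\ni q$; both hulls contain $T_j$.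

\emph{Lower bound $r_2\ge r$.} Take $x,y,z$ in each $X_i$ and one point in each $T_j$. By Lemma~\ref{lem:noRadon} and \eqref{eq:sum}, these $3m+k=r-1$ points have no Radon partition, so $r_2\ge r$ by Lemma~\ref{lem:mono}. As $r_2\le r_2^{(2)}\le r$, we get $r_2=r_2^{(2)}=r$.

\emph{Lower bound on $r_3$.} Let $Q$ be the union of the $m$ copies of $P$ and all $T_j$. A two-point set has no partition into three nonempty parts, so by Lemma~\ref{lem:noTverberg} and \eqref{eq:sum} the set $Q$ has no Tverberg $3$-partition. Since $|Q|=7m+2k=2(r-1)+m$, Lemma~\ref{lem:mono} gives $r_3\ge2(r-1)+m+1$.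

\emph{Convex singletons.} Add all singletons to $\mathcal{C}$. The intersection of a singleton with any set is empty or a singleton, so the result is again a finite convexity space. The hull of a set with at least two points is unchanged, because no singleton contains it, and the hull of a singleton can only shrink. The partitions found for the upper bound have parts of sizes $2$ and $r-2\ge2$, so they remain Radon partitions. The sets used for the lower bounds still have no Radon or Tverberg partition, because no hull has grown.
\end{proof}

\begin{proof}[Proof of the ``only if'' part of Theorem~\ref{thm:classification}]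
For $r\ge4$, Theorem~\ref{thm:allr} gives a space with convex singletons, $r_2^{(2)}=r$ and $r_3\ge2(r-1)+2>(r-1)(3-1)+1$. With the ``if'' part, proved in Section~\ref{sec:small}, this completes the proof of Theorem~\ref{thm:classification}.
\end{proof}

\begin{thebibliography}{9}
\bibitem{CHJL}
Minho Cho, Andreas F. Holmsen, Attila Jung, Hong Liu,
\emph{Strong invariants and Tverberg numbers in convexity spaces},
arXiv:2607.29403 (2026).
\end{thebibliography}
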